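\title{Convergence of the Radchenko--Viazovska interpolation formula in the Gelfand--Shilov space $S^1_1$}

\begin{abstract}
The interpolation formula of Radchenko and Viazovska recovers an even Schwartz function $f$ from the values of $f$ and $\widehat f$ at the points $\sqrt n$. We prove that for every even $f$ in the Gelfand--Shilov space $S^1_1$ the partial sums of the formula converge to $f$ in the topology of $S^1_1$, absolutely in one fixed Banach step. The main estimate is the bound $|b_n^\pm(x)|\le C(1+n)^{5/2}\min\bigl(1,e^{-\sqrt3\pi(|x|-\sqrt n)}\bigr)$ for the basis functions, obtained by comparing their generating function with a Gaussian. We also give a rate of convergence in exponentially weighted norms, show that its exponent and the threshold $\sqrt3\pi$ are sharp, and characterize the even functions in $S^1_1$ by the decay of their samples.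
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{The interpolation formula}

Normalize the Fourier transform as $\widehat f(\xi)=\int_{\mathbb R}f(x)e^{-2\pi ix\xi}\,dx$. Radchenko and Viazovska \cite{RV} constructed even Schwartz functions $a_n:\mathbb R\to\mathbb R$, $n\ge0$, such that every even Schwartz function $f$ satisfies
\begin{equation}\label{eq:RV}
f(x)=\sum_{n\ge0}a_n(x)\,f(\sqrt n)+\sum_{n\ge0}\widehat a_n(x)\,\widehat f(\sqrt n),\qquad x\in\mathbb R,
\end{equation}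
with absolute convergence. By linearity the formula holds for complex-valued $f$. The system $\{a_n,\widehat a_n\}_{n\ge0}$ is the \emph{Radchenko--Viazovska basis}. It is convenient to pass to the Fourier eigenfunctions
\[
b_n^\pm=a_n\pm\widehat a_n,\qquad \widehat{b_n^\pm}=\pm b_n^\pm .
\]

The word ``basis'' carries no claim of linear independence. For even $f$, Poisson summation reads $f(0)+2\sum_{k\ge1}f(k)=\widehat f(0)+2\sum_{k\ge1}\widehat f(k)$, a linear relation between the coefficients in \eqref{eq:RV}. For the same reason \eqref{eq:RV} alone does not determine the $a_n$: if $\psi$ is a real even Schwartz function with $\widehat\psi=-\psi$, then replacing $a_0$ by $a_0+\psi$ and $a_{k^2}$ by $a_{k^2}+2\psi$ for $k\ge1$ changes the right side of \eqref{eq:RV} by $\psi(x)$ times zero. Throughout the paper $a_n$ denotes the function constructed in \cite{RV}; the construction is recalled in Section~\ref{sec:modular}.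

\subsection{The question}

For $h>0$ let $S^1_{1,h}$ be the Banach space of smooth functions $f:\mathbb R\to\mathbb C$ with finite norm
\[
\|f\|_{S^1_{1,h}}=\sup_{k,m\ge0}\ \sup_{x\in\mathbb R}\ \frac{h^{k+m}\,|x^kf^{(m)}(x)|}{k^k\,m^m}\qquad(0^0=1).
\]
Then $S^1_{1,h'}\subset S^1_{1,h}$ continuously for $h'>h$. The Gelfand--Shilov space $S^1_1=\bigcup_{h>0}S^1_{1,h}$ carries the inductive-limit topology; a sequence $(g_N)$ converges to $g$ in $S^1_1$ if there is $h>0$ such that $g$ and all $g_N$ lie in $S^1_{1,h}$ and $\|g_N-g\|_{S^1_{1,h}}\to0$.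

The norm measures two things at once. The conditions with $m=0$ give $|f(x)|\le A\,(k/h|x|)^k$ for every $k$, and the choice $k\approx h|x|/e$ turns this into exponential decay at rate $h/e$. The conditions with $k=0$ give $|f^{(m)}|\le A\,m^mh^{-m}\le A\,m!\,(e/h)^m$, so $f$ extends analytically to a strip of half-width $h/e$. Lemma~\ref{lem:dict} makes this symmetric: an even function lies in $S^1_1$ exactly when it and its Fourier transform both decay exponentially.

It is known that all $a_n$ and $\widehat a_n$ belong to $S^1_{1,h}$ for one absolute constant $h>0$, so the partial sums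
\[
P_Nf=\sum_{n=0}^N\Bigl(f(\sqrt n)\,a_n+\widehat f(\sqrt n)\,\widehat a_n\Bigr),\qquad N\ge0,
\]
lie in $S^1_1$. The following question comes from the paper of Cassese and Ramos \cite{CR}.

\medskip
\noindent\textbf{Question.} \emph{Is the Radchenko--Viazovska basis a Schauder basis of the even part of $S^1_1$, uniqueness of coefficients not being required? That is, does $P_Nf\to f$ in $S^1_1$ as $N\to\infty$ for every even $f\in S^1_1$?}

\subsection{Results}

The answer is yes.

\begin{theorem}\label{thm:main}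
For every $h>0$ there is $h'>0$ such that for every even $f\in S^1_{1,h}$ the series $\sum_{n\ge0}\bigl(f(\sqrt n)a_n+\widehat f(\sqrt n)\widehat a_n\bigr)$ converges absolutely in $S^1_{1,h'}$ to $f$. In particular $P_Nf\to f$ in $S^1_1$.
\end{theorem}

We work with exponential weights. For $c\ge0$ and $g:\mathbb R\to\mathbb C$ let
\[
\|g\|_c=\sup_{x\in\mathbb R}e^{c|x|}|g(x)|,
\]
and let $E_c$ be the space of even, continuous, integrable $g$ with $\|g\|_{E_c}=\max(\|g\|_c,\|\widehat g\|_c)<\infty$. Put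
\[
c_*=\sqrt3\,\pi .
\]
The letter $C$ denotes positive absolute constants that may change from line to line; a subscript indicates a parameter on which a constant depends. Theorem~\ref{thm:main} follows from a bound on the basis functions that is uniform in $n$.

\begin{theorem}\label{thm:bound}
There is an absolute constant $C$ such that for all $n\ge0$ and $x\in\mathbb R$
\[
|b_n^\pm(x)|\le C(1+n)^{5/2}\min\bigl(1,e^{-c_*(|x|-\sqrt n)}\bigr).
\]
Hence $\|a_n\|_c,\|\widehat a_n\|_c\le C(1+n)^{5/2}e^{c\sqrt n}$ for all $0\le c\le c_*$.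
\end{theorem}

In the scale $E_c$ one can say how fast the partial sums converge and where convergence stops.

\begin{theorem}\label{thm:sharp}
\begin{enumerate}
\item[(a)] Let $b>0$, $0\le c<b$ and $c\le c_*$. For every even Schwartz function $f\in E_b$,
\[
\|f-P_Nf\|_{E_c}\le C_{b-c}\,(1+N)^3e^{-(b-c)\sqrt N}\,\|f\|_{E_b}.
\]
\item[(b)] The loss $c<b$ and the exponent in \textup{(a)} are sharp. For every $b>0$ there is an even $f\in S^1_1\cap E_b$ such that for every $c\ge0$ and all large $N$, $\|P_Nf-P_{N-1}f\|_c\ge\frac12e^{-(b-c)\sqrt N}$. In particular $P_Nf$ does not converge in $E_b$.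
\item[(c)] The threshold $c_*=\sqrt3\pi$ is sharp. All $a_n,\widehat a_n$ lie in $E_{c_*}$. For $c>c_*$ and $f_0(x)=e^{-\pi x^2}$, which lies in every $E_b$, we have $P_Nf_0\notin E_c$ for infinitely many $N$; also $a_0\notin E_c$.
\item[(d)] An even Schwartz function $f$ lies in $S^1_1$ if and only if $|f(\sqrt n)|+|\widehat f(\sqrt n)|=O(e^{-b\sqrt n})$ for some $b>0$. In that case $f\in E_c$ for all $c<b$ with $c\le c_*$.
\end{enumerate}
\end{theorem}

\subsection{What to expect, and the idea of the proof}\label{sec:idea}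

Let $f\in E_b$. The coefficients of the $n$-th term are at most $\|f\|_{E_b}e^{-b\sqrt n}$, and $b$ may be very small. On the other side, $b_n^\pm(\sqrt m)=\delta_{nm}$ for $m\ge1$ (Corollary~\ref{cor:nodes}), so $a_n(\sqrt n)=1$ and $\|a_n\|_c\ge e^{c\sqrt n}$ for $n\ge1$. In the norm $\|\cdot\|_b$ the terms therefore need not tend to zero. The inductive limit, however, lets us measure convergence with a smaller rate $c<b$. If the lower bound $e^{c\sqrt n}$ is the true size of $\|a_n\|_c$ up to a power of $n$, also for small $c$, then the series is dominated by $\sum_n n^Ae^{-(b-c)\sqrt n}$ and the answer is yes. Less would not do. Membership of each $a_n$ in a fixed step says nothing about growth in $n$, and a bound $e^{\beta\sqrt n}$ with a fixed $\beta>0$ would handle only $b>\beta$.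

To see why $e^{c\sqrt n}$ should be the truth, let $\mathbb H$ be the upper half-plane and consider the Gaussians $\varphi_z(x)=e^{i\pi x^2z}$, $z\in\mathbb H$. Completing the square in $c|x|-\pi vx^2$ gives
\begin{equation}\label{eq:gauss}
\|\varphi_z\|_c=e^{\kappa/v},\qquad v=\operatorname{Im}z,\quad\kappa=\frac{c^2}{4\pi},
\end{equation}
with the supremum attained at $|x|=c/2\pi v$. The notation $\kappa=c^2/4\pi$ is fixed from now on; $c=c_*$ corresponds to $\kappa=3\pi/4$. Form the generating functions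
\[
F_\varepsilon(\tau,x)=\sum_{n\ge0}b_n^\varepsilon(x)\,e^{i\pi n\tau},\qquad \varepsilon=\pm,\quad\tau\in\mathbb H .
\]
At the nodes, $F_\varepsilon(\tau,\sqrt m)=e^{i\pi m\tau}=\varphi_\tau(\sqrt m)$ for $m\ge1$: the generating function interpolates the Gaussian. Suppose for a moment that it were also no larger than the Gaussian, $\|F_\varepsilon(\tau,\cdot)\|_c\le e^{\kappa/\operatorname{Im}\tau}$. The coefficients are recovered on any horizontal segment,
\begin{equation}\label{eq:coef}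
b_n^\varepsilon(x)=\frac12\int_{-1}^1F_\varepsilon(u+iv,x)\,e^{-i\pi n(u+iv)}\,du,\qquad v>0,
\end{equation}
so we would get $\|b_n^\varepsilon\|_c\le e^{\kappa/v+\pi nv}$ for every $v>0$. For $c>0$ and $n\ge1$,
\begin{equation}\label{eq:opt}
\min_{v>0}\Bigl(\frac\kappa v+\pi nv\Bigr)=2\sqrt{\pi\kappa n}=c\sqrt n,\qquad\text{attained at }v=\frac{c}{2\pi\sqrt n}.
\end{equation}
This is exactly the lower bound above, and for this $v$ the supremum in \eqref{eq:gauss} sits at the node $|x|=\sqrt n$.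

The proof shows that the supposed inequality holds up to a factor $C(\operatorname{Im}\tau)^{-5/2}$ for $c=0$ and $c=c_*$. Section~\ref{sec:decay} derives Theorem~\ref{thm:main} and parts (a), (d) of Theorem~\ref{thm:sharp} from Theorem~\ref{thm:bound}. In Section~\ref{sec:gen} the formula \eqref{eq:RV}, applied to Gaussians, gives a functional equation for $F_\varepsilon$ under $\tau\mapsto-1/\tau$; iterating it reduces the bound on $\mathbb H$ to a bound on a fundamental domain $D$. On $D$ the function $F_\varepsilon$ is a contour integral of Gaussians against an explicit modular kernel (Sections~\ref{sec:modular} and~\ref{sec:D}). The case $n=0$, computed in Section~\ref{sec:b0}, shows where $\sqrt3\pi$ comes from. Section~\ref{sec:sharp} proves parts (b) and (c). From \cite{RV} we use only \eqref{eq:RV} and the definition of the $b_n^\pm$.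

\section{Exponential decay and the space $S^1_1$}\label{sec:decay}

\begin{lemma}\label{lem:dict}
\begin{enumerate}
\item[(i)] If $f\in S^1_{1,h}$, then $\|f\|_b,\|\widehat f\|_b\le C_h\|f\|_{S^1_{1,h}}$ with $b=h/e$.
\item[(ii)] If $c>0$ and $g\in E_c$, then $g\in S^1_{1,h'}$ with $h'=c/8\pi$, and $\|g\|_{S^1_{1,h'}}\le C_c\|g\|_{E_c}$.
\end{enumerate}
\end{lemma}

Thus the even part of $S^1_1$ is $\bigcup_{c>0}E_c$, and a sequence of even functions converges in $S^1_1$ if and only if it converges in some $E_c$ with $c>0$.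

\begin{proof}
(i) For $\rho>0$ and $k=\lfloor\rho/e\rfloor$ we have $k/\rho\le1/e$ and $k\ge\rho/e-1$, so
\begin{equation}\label{eq:inf}
\inf_{k\ge0}\,(k/\rho)^k\le e^{1-\rho/e}.
\end{equation}
Let $A=\|f\|_{S^1_{1,h}}$. By definition $|f^{(m)}(x)|\le A\,m^mh^{-m}(k/h|x|)^k$ for all $k$, and \eqref{eq:inf} gives $|f^{(m)}(x)|\le eA\,m^mh^{-m}e^{-h|x|/e}$ for all $m\ge0$. The case $m=0$ is the bound for $f$. Integrating in $x$,
\[
|2\pi\xi|^m|\widehat f(\xi)|\le\|f^{(m)}\|_{L^1}\le\frac{2e^2}{h}\,A\,m^mh^{-m},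
\]
and \eqref{eq:inf} with $\rho=2\pi h|\xi|$ gives $|\widehat f(\xi)|\le(2e^3/h)A\,e^{-2\pi h|\xi|/e}$, which is more than is claimed.

(ii) Let $M=\|g\|_{E_c}$ and $Y=c/4\pi$. Since $g$ is continuous and $g,\widehat g$ are integrable, $g(\zeta)=\int\widehat g(\xi)e^{2\pi i\xi\zeta}\,d\xi$ for real $\zeta$. The integral defines a holomorphic extension to $|\operatorname{Im}\zeta|<2Y$, and
\[
|g(\zeta)|\le M\int_{\mathbb R}e^{-c|\xi|+2\pi Y|\xi|}\,d\xi=\frac{4M}c\qquad\text{for }|\operatorname{Im}\zeta|\le Y .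
\]
To bound derivatives with decay by Cauchy's estimate we need $g$ to decay in a whole strip, while so far it decays only on the real line. We interpolate between rate $c$ on $y=0$ and rate $0$ on $y=Y$, where $\zeta=x+iy$. Let
\[
G_\pm(\zeta)=g(\zeta)\exp\Bigl(\pm\Bigl(c\zeta+\frac{ic\zeta^2}{2Y}\Bigr)\Bigr),\qquad |G_\pm(\zeta)|=|g(\zeta)|\,e^{\pm cx(1-y/Y)} .
\]
Then $|G_\pm|\le M$ on $y=0$, $|G_\pm|\le4M/c$ on $y=Y$, and $|G_\pm|\le(4M/c)e^{c|x|}$ for $0\le y\le Y$. The Phragm\'en--Lindel\"of principle gives $|G_\pm|\le M_1:=\max(1,4/c)M$ in this strip. Indeed, for $\delta>0$ the function $G_\pm e^{-\delta\zeta^2}$ tends to $0$ uniformly as $|x|\to\infty$ and is at most $M_1e^{\delta Y^2}$ on the two lines; apply the maximum principle on long rectangles and let $\delta\to0$.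

Choosing the sign $\pm$ equal to the sign of $x$, we get $|g(x+iy)|\le M_1e^{-c|x|/2}$ for $0\le y\le Y/2$, and since $g(-\zeta)=g(\zeta)$ the same holds for $|y|\le Y/2$. Cauchy's estimate on the disc of radius $r=Y/2=c/8\pi$ about $x$ gives $|g^{(m)}(x)|\le M_1e^{cr/2}\,m!\,r^{-m}e^{-c|x|/2}$. Finally $m!\le m^m$ and $|x|^ke^{-c|x|/2}\le(2k/ec)^k$, so
\[
|x^kg^{(m)}(x)|\le M_1e^{cr/2}\,k^km^m\,(ec/2)^{-k}r^{-m},
\]
and the claim holds with $h'=\min(r,ec/2)=c/8\pi$.
\end{proof}

We now assume Theorem~\ref{thm:bound}. For an even Schwartz function $f$ write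
\[
f_n=f(\sqrt n)\,a_n+\widehat f(\sqrt n)\,\widehat a_n,\qquad\text{so that}\qquad\widehat{f_n}=f(\sqrt n)\,\widehat a_n+\widehat f(\sqrt n)\,a_n,
\]
because the Fourier transform is an involution on even functions. Formula \eqref{eq:RV} for $f$ and for $\widehat f$ says that $f=\sum_nf_n$ and $\widehat f=\sum_n\widehat{f_n}$ pointwise. If $|f(\sqrt n)|,|\widehat f(\sqrt n)|\le Ae^{-b\sqrt n}$ for all $n$, then Theorem~\ref{thm:bound} gives
\begin{equation}\label{eq:fn}
\|f_n\|_{E_c}\le2CA\,(1+n)^{5/2}e^{-(b-c)\sqrt n},\qquad0\le c\le c_* .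
\end{equation}

\begin{proof}[Proof of Theorem~\ref{thm:sharp}\,(a)]
Pointwise, $f-P_Nf=\sum_{n>N}f_n$ and $\widehat f-\widehat{P_Nf}=\sum_{n>N}\widehat{f_n}$. By \eqref{eq:fn} with $A=\|f\|_{E_b}$ it suffices to show, with $\delta=b-c>0$, that $\sum_{n>N}(1+n)^{5/2}e^{-\delta\sqrt n}\le C_\delta(1+N)^3e^{-\delta\sqrt N}$. For $l\ge0$ put $\rho_l=\sqrt N+l+1$. At most $2\rho_l$ integers $n$ satisfy $\rho_l-1<\sqrt n\le\rho_l$, and each contributes at most $(2\rho_l^2)^{5/2}e^{-\delta(\sqrt N+l)}$. Since $\rho_l^2\le(1+\sqrt N)^2(1+l)^2\le2(1+N)(1+l)^2$, the sum is at most $C(1+N)^3e^{-\delta\sqrt N}\sum_{l\ge0}(1+l)^6e^{-\delta l}$.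
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Let $f\in S^1_{1,h}$ be even. Then $f$ is a Schwartz function, and $f\in E_b$ with $b=h/e$ by Lemma~\ref{lem:dict}(i). Let $c=\min(b/2,c_*)$ and $h'=c/8\pi$, which depend only on $h$. By Lemma~\ref{lem:dict}(ii), $f$ and all $f_n$ lie in $S^1_{1,h'}$, and by \eqref{eq:fn}, $\sum_n\|f_n\|_{S^1_{1,h'}}\le C_c\sum_n\|f_n\|_{E_c}<\infty$. The sum is $f$, since $\|f-P_Nf\|_{S^1_{1,h'}}\le C_c\|f-P_Nf\|_{E_c}\to0$ by Theorem~\ref{thm:sharp}(a).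
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:sharp}\,(d)]
If $f\in S^1_1$, the samples decay by Lemma~\ref{lem:dict}(i). Conversely, if $|f(\sqrt n)|,|\widehat f(\sqrt n)|\le Ae^{-b\sqrt n}$, then $\|f\|_{E_c}\le\sum_n\|f_n\|_{E_c}<\infty$ by \eqref{eq:fn} whenever $0\le c<b$ and $c\le c_*$. Taking such a $c>0$, Lemma~\ref{lem:dict}(ii) gives $f\in S^1_1$.
\end{proof}

\begin{remark}
Evenness of $f$ enters through \eqref{eq:RV} and cannot be dropped: $P_Nf$ is always even, so it cannot converge to an odd $f\ne0$. The condition $c<b$ makes \eqref{eq:fn} summable, and $c\le c_*$ is the range of Theorem~\ref{thm:bound}. The known fact that all $a_n,\widehat a_n$ lie in one step was not used; Theorem~\ref{thm:bound} and Lemma~\ref{lem:dict}(ii) recover it with $h=c_*/8\pi=\sqrt3/8$.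
\end{remark}

\section{The generating function and descent to the fundamental domain}\label{sec:gen}

For $\tau\in\mathbb H$ the powers of $-i\tau$, which has positive real part, are taken on the principal branch. Recall that $\widehat{\varphi_\tau}=(-i\tau)^{-1/2}\varphi_{-1/\tau}$.

\begin{lemma}\label{lem:FE}
For each $x\in\mathbb R$ the series defining $F_\varepsilon(\tau,x)$ converges absolutely and locally uniformly in $\tau\in\mathbb H$. The function $F_\varepsilon(\cdot,x)$ is holomorphic and $2$-periodic, \eqref{eq:coef} holds, and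
\begin{equation}\label{eq:FE}
F_\varepsilon(\tau,x)+\varepsilon(-i\tau)^{-1/2}F_\varepsilon(-1/\tau,x)=\varphi_\tau(x)+\varepsilon(-i\tau)^{-1/2}\varphi_{-1/\tau}(x).
\end{equation}
\end{lemma}

\begin{proof}
Let $t>0$. Absolute convergence in \eqref{eq:RV} for $f=e^{-\pi tx^2}$ gives $\sum_n|a_n(x)|e^{-\pi nt}<\infty$; for $f=e^{-\pi x^2/t}$, whose transform is $t^{1/2}e^{-\pi t\xi^2}$, it gives $\sum_n|\widehat a_n(x)|e^{-\pi nt}<\infty$. So $F=\sum_na_n(x)e^{i\pi n\tau}$ and $\widetilde F=\sum_n\widehat a_n(x)e^{i\pi n\tau}$ converge uniformly on each half-plane $\operatorname{Im}\tau\ge t$, and $F_\varepsilon=F+\varepsilon\widetilde F$. This proves everything but \eqref{eq:FE}. Formula \eqref{eq:RV} for $f=\varphi_\tau$ reads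
\[
F(\tau)+(-i\tau)^{-1/2}\widetilde F(-1/\tau)=\varphi_\tau .
\]
Replace $\tau$ by $-1/\tau$, note that $(i/\tau)^{-1/2}=(-i\tau)^{1/2}$, and multiply by $(-i\tau)^{-1/2}$:
\[
\widetilde F(\tau)+(-i\tau)^{-1/2}F(-1/\tau)=(-i\tau)^{-1/2}\varphi_{-1/\tau}.
\]
Add $\varepsilon$ times the second identity to the first and use $\widetilde F+\varepsilon F=\varepsilon F_\varepsilon$.
\end{proof}

So $F_\varepsilon$ is invariant under $\tau\mapsto\tau+2$ and, up to a factor and two Gaussians, under $\tau\mapsto-1/\tau$. These two maps move every point of $\mathbb H$ into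
\[
D=\{\tau\in\mathbb H:\ |\operatorname{Re}\tau|\le1,\ |\tau|\ge1\},
\]
as the proof of Proposition~\ref{prop:H} shows. The domain $D$ reaches the real line at the cusps $\pm1$, so an estimate on $D$ already involves points with small imaginary part. We write $F_\varepsilon(\tau)$ for the function $F_\varepsilon(\tau,\cdot)$ of $x$.

\begin{proposition}\label{prop:D}
For $c\in\{0,c_*\}$ and all $\tau\in D$, $\ \|F_\varepsilon(\tau)\|_c\le C\,(1+1/\operatorname{Im}\tau)\,e^{\kappa/\operatorname{Im}\tau}$.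
\end{proposition}

The proof is in Section~\ref{sec:D}. Two examples show how the estimate spreads from $D$ to $\mathbb H$.

\begin{example}[One step]
Let $\tau=iv$ with $0<v<1$. Then $-1/\tau=i/v\in D$ has imaginary part above $1$, so $\|F_\varepsilon(i/v)\|_c\le C$ and $\|\varphi_{i/v}\|_c\le C$ for $c\in\{0,c_*\}$. By \eqref{eq:FE}, $\|F_\varepsilon(iv)-\varphi_{iv}\|_c\le Cv^{-1/2}$. For $c=c_*$ the Gaussian dominates, and $\|F_\varepsilon(iv)\|_c\sim e^{\kappa/v}$ as $v\to0$.
\end{example}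

\begin{example}[Many steps]\label{ex:slow}
Write $\tau=1-1/w$. Then $|\tau|<1$ means $\operatorname{Re}w>\frac12$, and $-1/\tau+2=1-1/(w-1)$. Start from $w=k+ik$ with an integer $k\ge1$, so that $v=\operatorname{Im}\tau=1/2k$. Each step $\tau\mapsto-1/\tau+2$ lowers $\operatorname{Re}w$ by $1$, and $D$ is reached after $k=1/2v$ steps, at $1+i/k$.
\end{example}

In general, then, the number of steps is unbounded, and we must control both this number and the product of the factors $(-i\tau)^{-1/2}$. The weight $(\operatorname{Im}\tau)^{1/4}$ absorbs the factors exactly, and counting lattice points bounds the number of steps by a power of $1/v$.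

\begin{proposition}\label{prop:H}
For $c\in\{0,c_*\}$ and $0<v=\operatorname{Im}\tau\le1$, $\ \|F_\varepsilon(\tau)\|_c\le Cv^{-5/2}e^{\kappa/v}$.
\end{proposition}

\begin{proof}
By periodicity we start from $\tau_0$ with $|\operatorname{Re}\tau_0|\le1$ and $\operatorname{Im}\tau_0=v$. While $|\tau_j|<1$, let $\tau_{j+1}=-1/\tau_j+2m_j$ with $m_j\in\mathbb Z$ chosen so that $|\operatorname{Re}\tau_{j+1}|\le1$. Put $v_j=\operatorname{Im}\tau_j$; then $v_{j+1}=v_j/|\tau_j|^2>v_j$.

\emph{Number of steps.} We have $\tau_j=\gamma_j\tau_0$ for a matrix $\gamma_j\in SL_2(\mathbb Z)$ acting by a M\"obius transformation. If $(\mu_j,\nu_j)$ is its bottom row, then $v_j=v/|\mu_j\tau_0+\nu_j|^2$. Since $v_j\ge v$, we have $|\mu_j\tau_0+\nu_j|\le1$; the imaginary part gives $|\mu_j|\le1/v$ and the real part gives $|\nu_j|\le1+1/v$. The $v_j$ are distinct, hence so are the integer pairs $(\mu_j,\nu_j)$, and there are at most $(2/v+1)(2/v+3)\le15v^{-2}$ of them. So the process stops at some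 $\tau_k\in D$ with $k+1\le15v^{-2}$.

\emph{Range of the heights.} If $k\ge1$, then $|\tau_{k-1}|\ge v_{k-1}$ gives $v_k\le1/v_{k-1}\le1/v$; if $k=0$, then $v_k=v\le1/v$. So $v\le v_j\le1/v$ for all $j$, and $v_j^{1/4}e^{\kappa/v_j}\le v^{-1/4}e^{\kappa/v}$.

\emph{Summation.} In \eqref{eq:FE} at $\tau_j$ we have $F_\varepsilon(-1/\tau_j)=F_\varepsilon(\tau_{j+1})$ and $\|\varphi_{-1/\tau_j}\|_c=e^{\kappa/v_{j+1}}$. Multiply by $v_j^{1/4}$ and use $v_j^{1/4}|\tau_j|^{-1/2}=v_{j+1}^{1/4}$:
\[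
v_j^{1/4}\|F_\varepsilon(\tau_j)\|_c\le v_j^{1/4}e^{\kappa/v_j}+v_{j+1}^{1/4}e^{\kappa/v_{j+1}}+v_{j+1}^{1/4}\|F_\varepsilon(\tau_{j+1})\|_c .
\]
Going from $j=k-1$ down to $j=0$ and using Proposition~\ref{prop:D} at $\tau_k$,
\[
v^{1/4}\|F_\varepsilon(\tau_0)\|_c\le2k\,v^{-1/4}e^{\kappa/v}+Cv^{-1/4}(1+1/v)e^{\kappa/v}\le Cv^{-9/4}e^{\kappa/v}.\qedhere
\]
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:bound}]
By \eqref{eq:coef} and Proposition~\ref{prop:H}, $\|b_n^\varepsilon\|_c\le Cv^{-5/2}e^{\kappa/v+\pi nv}$ for $c\in\{0,c_*\}$ and $0<v\le1$. For $n=0$ take $v=1$: this gives $\|b_0^\varepsilon\|_{c_*}\le C$, which is the claim. For $n\ge1$ and $c=0$ take $v=1/n$ to get $|b_n^\varepsilon(x)|\le Cn^{5/2}$. For $n\ge1$ and $c=c_*$ take the minimizer $v=\sqrt3/(2\sqrt n)\le1$ in \eqref{eq:opt} to get $|b_n^\varepsilon(x)|\le Cn^{5/4}e^{-c_*(|x|-\sqrt n)}$. This proves the first claim. For $0\le c\le c_*$ and real $y$ we have $\min(1,e^{-c_*y})\le e^{-cy}$, as one sees separately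 for $y\ge0$ and $y<0$. With $y=|x|-\sqrt n$ this gives $\|b_n^\pm\|_c\le C(1+n)^{5/2}e^{c\sqrt n}$, and $a_n,\widehat a_n=\frac12(b_n^+\pm b_n^-)$.
\end{proof}

The last step is the reason for treating only the endpoints $c=0$ and $c=c_*$: they yield every intermediate $c$ with an absolute constant. The count of steps is crude, but any power of $n$ in Theorem~\ref{thm:bound} suffices for Theorem~\ref{thm:main}.

\section{Modular functions and the construction of the basis}\label{sec:modular}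

\subsection{The functions $\theta$, $\lambda$, $J$}

For $z\in\mathbb H$ let
\[
\theta_2(z)=\sum_{n\in\mathbb Z}e^{i\pi(n+\frac12)^2z},\qquad\theta(z)=\theta_3(z)=\sum_{n\in\mathbb Z}e^{i\pi n^2z},\qquad\theta_4(z)=\sum_{n\in\mathbb Z}(-1)^ne^{i\pi n^2z},
\]
and put $\lambda=\theta_2^4/\theta_3^4$, $J=\frac1{16}\lambda(1-\lambda)$. Let $C_0$ be the unit semicircle in $\mathbb H$, oriented from $-1$ to $1$. We use the following classical facts.
\begin{enumerate}
\item[(M1)] $\lambda$ is holomorphic on $\mathbb H$ and omits $0$ and $1$; $\lambda(z+2)=\lambda(z)$, $\lambda(-1/z)=1-\lambda(z)$, $\lambda(z+1)=\lambda(z)/(\lambda(z)-1)$; and $\lambda(w)=16e^{i\pi w}\bigl(1+O(e^{-\pi\operatorname{Im}w})\bigr)$ as $\operatorname{Im}w\to\infty$.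
\item[(M2)] $\lambda'/\lambda=i\pi\theta_4^4$ and $1-\lambda=\theta_4^4/\theta^4$.
\item[(M3)] $\theta(z+1)=\theta_4(z)$ and $\theta_4(-1/w)=(-iw)^{1/2}\theta_2(w)$.
\item[(M4)] $\lambda$ maps $\operatorname{int}D$ conformally onto $\{\operatorname{Re}\lambda<\frac12\}\setminus(-\infty,0]$; $\operatorname{Re}\lambda=\frac12$ on $C_0$; and $\lambda<0$ on the lines $\operatorname{Re}z=\pm1$.
\end{enumerate}
The functions $\theta,\lambda,J$ are power series in $e^{i\pi z}$ with real coefficients, convergent on $\mathbb H$. Hence they are $2$-periodic, bounded on each half-plane $\operatorname{Im}z\ge\eta>0$, and their values at $-\bar z$ and $z$ are complex conjugates. By (M1), $J\ne0$ on $\mathbb H$ and $J(z)\sim e^{i\pi z}$ as $\operatorname{Im}z\to\infty$. By (M2),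
\begin{equation}\label{eq:Jprime}
\frac{J'}J=\frac{\lambda'}{\lambda}\cdot\frac{1-2\lambda}{1-\lambda}=i\pi\,\theta^4(1-2\lambda).
\end{equation}
Write $J=\frac1{64}-\frac1{16}(\lambda-\frac12)^2$. Squaring maps the left half-plane bijectively onto $\mathbb C\setminus(-\infty,0]$ and sends $(-\infty,-\frac12]$ to $[\frac14,\infty)$, so (M4) gives:
\begin{equation}\label{eq:Jmap}
\begin{gathered}
J\text{ is injective on }\operatorname{int}D,\text{ with image }\mathbb C\setminus\bigl((-\infty,0]\cup[\tfrac1{64},\infty)\bigr);\\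
J\ge\tfrac1{64}\text{ on }C_0;\qquad J<0\text{ on }\operatorname{Re}z=\pm1 .
\end{gathered}
\end{equation}
Fix once and for all an absolute constant $h_1>1$ with $|J(z)|\le\frac1{256}$ for $\operatorname{Im}z\ge h_1$.

\subsection{Behavior at the cusps $\pm1$}

The coordinate $w=1/(1-z)$ of Example~\ref{ex:slow} sends the cusp $1$ to $\infty$, where $q$-expansions give the size of each function. By (M1) and (M3), for $z=1-1/w$,
\begin{equation}\label{eq:cuspform}
\theta(z)=(-iw)^{1/2}\theta_2(w),\qquad\lambda(z)=1-\frac1{\lambda(w)},\qquad J(z)=\frac{\lambda(w)-1}{16\,\lambda(w)^2}.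
\end{equation}
For $z\in D$ with $\operatorname{Re}z\ge0$ let $t(z)=\operatorname{Im}\frac1{1-z}$; for $\operatorname{Re}z<0$ let $t(z)=t(-\bar z)$. Put $T(z)=\max(t(z),\frac12)$. This is a height that measures closeness to the nearer cusp.

\begin{lemma}\label{lem:cusp}
Let $z\in D$ and $T=T(z)$. Then
\begin{equation}\label{eq:cusp}
|\theta(z)|\le CT^{1/2}e^{-\pi T/4},\qquad|1-2\lambda(z)|\le Ce^{\pi T},\qquad|J(z)|\le Ce^{2\pi T}.
\end{equation}
If $t(z)\ge\frac12$, then $|J(z)|\ge C^{-1}e^{2\pi T}$ and $T\le1/\operatorname{Im}z\le T+\frac12$. If $t(z)<\frac12$, then $T=\frac12$ and $\operatorname{Im}z>1$.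
\end{lemma}

\begin{proof}
By the symmetry $z\mapsto-\bar z$ we may assume $\operatorname{Re}z\ge0$. Let $w=u+it$. The condition $\operatorname{Re}z\le1$ gives $u\ge0$; $|z|\ge1$ gives $|w-1|\ge|w|$, that is $u\le\frac12$; and $\operatorname{Re}z\ge0$ gives $u\le|w|^2$. Also $1/\operatorname{Im}z=|w|^2/t=t+u^2/t$.

Let $t<\frac12$. Then $t^2\ge u-u^2\ge u/2\ge u^2$, so $|w|^2\le2t^2$ and $\operatorname{Im}z\ge1/2t>1$. There $\theta,\lambda,J$ are bounded, which is \eqref{eq:cusp} for $T=\frac12$.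

Let $t\ge\frac12$. Then $0\le u^2/t\le\frac12$, which gives the bounds on $1/\operatorname{Im}z$, and $|w|\le\sqrt2\,t$. We have $|\theta_2(w)|\le\theta_2(it)\le Ce^{-\pi t/4}$. The functions $\lambda(w)e^{-i\pi w}$ and $1-\lambda(w)$ are holomorphic in $q=e^{i\pi w}$ for $|q|<1$, take the values $16$ and $1$ at $q=0$, and vanish nowhere by (M1). On the compact disc $|q|\le e^{-\pi/2}$ their moduli lie between positive constants. So $|\lambda(w)|\asymp e^{-\pi t}$ and $|\lambda(w)-1|\asymp1$, and \eqref{eq:cuspform} gives the remaining bounds.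
\end{proof}

In particular $t(z)\to\infty$ as $z\to\pm1$ in $D$, and then $|J(z)|\to\infty$ while $\theta^3$ and $\theta^3(1-2\lambda)/J$ tend to $0$, at the rates $t^{3/2}e^{-3\pi t/4}$ and $t^{3/2}e^{-7\pi t/4}$.

\subsection{Contours}

For $H>1$ let $\Gamma_H$ be the polygonal path $-1\to-1+iH\to1+iH\to1$, and let $C_1=\Gamma_{h_1}$ (Figure~\ref{fig:D}).

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.9]
\fill[gray!15] (-1,0) arc (180:0:1) -- (1,2.2) -- (-1,2.2) -- cycle;
\draw[->] (-1.6,0) -- (1.6,0);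
\draw[thick,->] (-1,0) arc (180:60:1);
\draw[thick] (0.5,0.866) arc (60:0:1);
\draw[thick,dashed,->] (-1,0) -- (-1,1.8) -- (0.2,1.8);
\draw[thick,dashed] (0.2,1.8) -- (1,1.8) -- (1,0);
\fill (0.45,1.3) circle (0.025) node[right] {$\tau$};
\node[below] at (-1,0) {$-1$};
\node[below] at (1,0) {$1$};
\node at (0,0.72) {$C_0:\ J\ge\frac1{64}$};
\node[right] at (1,0.9) {$J<0$};
\node[left] at (-1,0.9) {$J<0$};
\node at (0,1.98) {$C_1:\ |J|\le\frac1{256}$};
\end{tikzpicture}
\caption{The domain $D$ (shaded), the semicircle $C_0$ (solid) and the path $C_1$ (dashed), both from $-1$ to $1$, with the values of $J$ on each piece. The kernel $K_\varepsilon(\tau,z)$ has denominator $J(z)-J(\tau)$; one integrates over the contour on which $J(z)$ stays away from $J(\tau)$.}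
\label{fig:D}
\end{figure}

\begin{lemma}\label{lem:move}
Let $H>1$ and $D_H=D\cap\{\operatorname{Im}z\le H\}$. Let $\Phi$ be meromorphic near each point of $D_H$, with finitely many poles in $D_H$, all interior, and let $\Phi$ be bounded as $z\to\pm1$ in $D$. Then $\int_{C_0}\Phi\,dz-\int_{\Gamma_H}\Phi\,dz$ equals $2\pi i$ times the sum of the residues of $\Phi$ in $D_H$.
\end{lemma}

\begin{proof}
Both paths have finite length, so the integrals converge absolutely. The path $C_0$ followed by the reverse of $\Gamma_H$ is the positively oriented boundary of $D_H$. Apply the residue theorem to $D_H\cap\{\operatorname{Im}z\ge\eta\}$; the two horizontal cuts have length $1-\sqrt{1-\eta^2}\to0$ as $\eta\to0$.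
\end{proof}

Call the two halves of $C_0$ and the two vertical sides of $C_1$ the \emph{cuspidal arcs}, and parametrize each by $s=t(z)$. The right half of $C_0$ is $w=\frac12+is$, $s\ge\frac12$ (the point $z=i$ has $w=\frac12+\frac i2$); the right side of $C_1$ is $z=1+i/s$, $w=is$, $s\ge1/h_1$; the left arcs are their mirror images. Put $s_0=\min(\frac12,1/h_1)$.

\begin{lemma}\label{lem:arcs}
On each cuspidal arc, $s\ge s_0$, $|dz|\le ds/s^2$, $\|\varphi_z\|_c\le e^{\kappa/2}e^{\kappa s}$ for all $c\ge0$, and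
\[
|\theta^3(z)|\le Cs^{3/2}e^{-3\pi s/4},\qquad|1-2\lambda(z)|\le Ce^{\pi s},\qquad C^{-1}e^{2\pi s}\le|J(z)|\le Ce^{2\pi s}.
\]
\end{lemma}

\begin{proof}
From $dz=dw/w^2$ we get $|dz|=ds/|w|^2\le ds/s^2$. We have $1/\operatorname{Im}z\le s+\frac12$ on $C_0$ by Lemma~\ref{lem:cusp} and $1/\operatorname{Im}z=s$ on the vertical sides; now use \eqref{eq:gauss}. The bounds on $\theta,\lambda,J$ are Lemma~\ref{lem:cusp} when $s\ge\frac12$. The part $1/h_1\le s\le\frac12$ of a vertical side is compact, and $J\ne0$ there, so they hold on it after a change of constants.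
\end{proof}

\subsection{The basis functions}

Following \cite{RV}, define
\[
K_+(\tau,z)=\frac{\theta(\tau)(1-2\lambda(\tau))\,\theta^3(z)J(z)}{J(z)-J(\tau)},\qquad K_-(\tau,z)=\frac{\theta(\tau)J(\tau)\,\theta^3(z)(1-2\lambda(z))}{J(z)-J(\tau)}.
\]
These are Cauchy-type kernels. For $\tau\in\operatorname{int}D$ the function $J$ is injective near $\tau$, so $J'(\tau)\ne0$; at $z=\tau$ both numerators equal $\theta^4(1-2\lambda)J$, and \eqref{eq:Jprime} gives
\begin{equation}\label{eq:res}
\operatorname*{Res}_{z=\tau}K_\pm(\tau,z)=\frac1{i\pi}.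
\end{equation}
Fix $z\in\mathbb H$ and let $r=e^{i\pi\tau}$. For $\operatorname{Im}\tau$ large, $|J(\tau)|<|J(z)|$ and
\[
K_+=\theta^3(z)\,\theta(\tau)(1-2\lambda(\tau))\sum_{k\ge0}\frac{J(\tau)^k}{J(z)^k},\qquad K_-=\theta^3(z)(1-2\lambda(z))\,\theta(\tau)\sum_{k\ge1}\frac{J(\tau)^k}{J(z)^k}.
\]
Since $J(\tau)=O(r)$, only $k\le n$ contributes to the coefficient of $r^n$. So $K_\pm(\tau,z)=\sum_{n\ge0}g_n^\pm(z)e^{i\pi n\tau}$ with
\begin{equation}\label{eq:gn}
g_n^+=\theta^3\,p_n(1/J),\qquad g_n^-=\theta^3(1-2\lambda)\,q_n(1/J),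
\end{equation}
where $p_n,q_n$ are polynomials, $q_n(0)=0$, and
\begin{equation}\label{eq:pn0}
\theta(\tau)(1-2\lambda(\tau))=\sum_{n\ge0}p_n(0)\,e^{i\pi n\tau}.
\end{equation}
For instance $\theta(1-2\lambda)=(1+2r+\cdots)(1-32r+\cdots)=1-30r+\cdots$ and $J=r+\cdots$ give $p_0=1$, $q_0=0$, $p_1(X)=X-30$, $q_1(X)=X$. The Radchenko--Viazovska functions are
\begin{equation}\label{eq:bn}
b_n^\pm(x)=\frac12\int_{C_0}g_n^\pm(z)\,\varphi_z(x)\,dz,\qquad a_n=\tfrac12(b_n^++b_n^-),\qquad\widehat a_n=\tfrac12(b_n^+-b_n^-).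
\end{equation}
In particular $b_0^-=0$ and $a_0=\widehat a_0=\frac12b_0^+$.

\section{The function $b_0^+$ and the constant $\sqrt3\pi$}\label{sec:b0}

The simplest basis function is $b_0^+=\frac12\int_{C_0}\theta^3(z)\varphi_z\,dz$, a superposition of Gaussians. As $z$ approaches a cusp the Gaussians become wide, with $\|\varphi_z\|_c\approx e^{\kappa s}$, and their weight $\theta^3$ decays like $e^{-3\pi s/4}$. By Lemma~\ref{lem:arcs},
\begin{equation}\label{eq:naive}
\|b_0^+\|_c\le C_c\int_{1/2}^\infty s^{-1/2}e^{(\kappa-3\pi/4)s}\,ds .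
\end{equation}
The integral converges exactly when $c^2/4\pi<3\pi/4$, that is, $c<\sqrt3\pi$. At $c=c_*$ it diverges, but only because the supremum in $x$ was taken inside the integral. An exact computation settles the endpoint and shows that it cannot be passed.

\begin{lemma}\label{lem:b0}
For all $x\in\mathbb R$, $\ \dfrac{16}{\sqrt3}\,|\sin\pi x^2|\,e^{-c_*|x|}\le|b_0^+(x)|\le Ce^{-c_*|x|}$.
\end{lemma}

\begin{proof}
By \eqref{eq:naive} with $c=0$, $b_0^+$ is bounded; this gives the upper bound for $|x|\le1$, and the lower bound is trivial at $x=0$. Let $x\ne0$. By Lemma~\ref{lem:move} we may replace $C_0$ by $\Gamma_H$. On the top side $|\theta^3\varphi_z(x)|\le Ce^{-\pi x^2H}\to0$ as $H\to\infty$. On the lines $z=\pm1+iy$ we have $\theta(z)=\theta_4(iy)$, $\varphi_z(x)=e^{\pm i\pi x^2}e^{-\pi x^2y}$ and $dz=i\,dy$; the left line is traversed upward and the right one downward. Since $\frac i2(e^{-i\pi x^2}-e^{i\pi x^2})=\sin\pi x^2$,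
\begin{equation}\label{eq:b0}
b_0^+(x)=\sin(\pi x^2)\int_0^\infty\theta_4(iy)^3e^{-\pi x^2y}\,dy .
\end{equation}
By (M3), $\theta_4(iy)=y^{-1/2}\theta_2(i/y)$, and the series for $\theta_2(i/y)$ has positive terms, the two largest being $e^{-\pi/4y}$. Hence
\[
\theta_4(iy)\ge2y^{-1/2}e^{-\pi/4y}\quad(y>0),\qquad\theta_4(iy)\le Cy^{-1/2}e^{-\pi/4y}\quad(0<y\le1),
\]
and $\theta_4(iy)\le C$ for $y\ge1$. We need, for $\alpha,\beta>0$,
\begin{equation}\label{eq:integral}
\int_0^\infty y^{-3/2}e^{-\alpha^2/y-\beta^2y}\,dy=\frac{\sqrt\pi}\alpha\,e^{-2\alpha\beta}.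
\end{equation}
The substitution $y=\sigma^{-2}$ turns the left side into $2e^{-2\alpha\beta}I$ with $I=\int_0^\infty e^{-(\alpha\sigma-\beta/\sigma)^2}d\sigma$. The substitution $\sigma\mapsto\beta/\alpha\sigma$ gives $\alpha I=\int_0^\infty\beta\sigma^{-2}e^{-(\alpha\sigma-\beta/\sigma)^2}d\sigma$, so $2\alpha I=\int_0^\infty(\alpha+\beta\sigma^{-2})e^{-(\alpha\sigma-\beta/\sigma)^2}d\sigma=\int_{\mathbb R}e^{-\eta^2}d\eta=\sqrt\pi$.

Take $\alpha^2=3\pi/4$ and $\beta^2=\pi x^2$; then $2\alpha\beta=c_*|x|$ and $\sqrt\pi/\alpha=2/\sqrt3$. The integral in \eqref{eq:b0} is at least $8\cdot\frac2{\sqrt3}e^{-c_*|x|}$. For $|x|\ge1$ it is at most $Ce^{-c_*|x|}+C\int_1^\infty e^{-\pi x^2y}dy\le Ce^{-c_*|x|}+Ce^{-\pi x^2}\le Ce^{-c_*|x|}$.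
\end{proof}

\section{The estimate on the fundamental domain}\label{sec:D}

\subsection{Two integral representations}

Summing \eqref{eq:bn} against $e^{i\pi n\tau}$ expresses $F_\varepsilon(\tau)$ as an integral of $K_\varepsilon(\tau,z)\varphi_z$ over $C_0$. This is useless for estimates when $J(\tau)$ is near $J(C_0)\subset[\frac1{64},\infty)$, since the pole then approaches the contour. For such $\tau$ we move the contour across the pole to $C_1$; by \eqref{eq:res} the price is exactly the Gaussian $\varphi_\tau$, which is the size we aim for.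

\begin{lemma}\label{lem:rep}
For $\tau\in\operatorname{int}D$ and $x\in\mathbb R$,
\begin{equation}\label{eq:rep0}
F_\varepsilon(\tau,x)=\frac12\int_{C_0}K_\varepsilon(\tau,z)\,\varphi_z(x)\,dz .
\end{equation}
If moreover $\operatorname{Im}\tau<h_1$, then
\begin{equation}\label{eq:rep1}
F_\varepsilon(\tau,x)=\varphi_\tau(x)+\frac12\int_{C_1}K_\varepsilon(\tau,z)\,\varphi_z(x)\,dz .
\end{equation}
\end{lemma}

\begin{proof}
Let $z\in C_0$ and $\operatorname{Im}\tau\ge h_1$. Then $|J(\tau)|\le\frac1{256}\le\frac14J(z)$, so $|J(z)-J(\tau)|\ge\frac12J(z)$ and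
\[
|K_+(\tau,z)|\le C|\theta^3(z)|\le C,\qquad|K_-(\tau,z)|\le C\,|\theta^3(z)(1-2\lambda(z))/J(z)|\le C
\]
by Lemma~\ref{lem:arcs}. So $K_\varepsilon(\cdot,z)$ is a holomorphic function of $r=e^{i\pi\tau}$ on $|r|<e^{-\pi h_1}$, bounded by $C$, with Taylor coefficients $g_n^\varepsilon(z)$. Cauchy's estimate gives $|g_n^\varepsilon(z)|\le Ce^{\pi nh_1}$ on $C_0$. For $\operatorname{Im}\tau>h_1$ the series $\sum_ng_n^\varepsilon(z)r^n$ therefore converges uniformly on $C_0$, and termwise integration proves \eqref{eq:rep0} there.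

Let $Q\subset\operatorname{int}D$ be compact. By \eqref{eq:Jmap}, $J(Q)$ misses $[\frac1{64},\infty)$, so $|1-\omega/X|$ is continuous and positive on the compact set of $(X,\omega)\in[\frac1{64},\infty]\times J(Q)$. Hence $|J(z)-J(\tau)|\ge\delta_QJ(z)$, and $K_\varepsilon$ is bounded on $Q\times C_0$ as above. So the right side of \eqref{eq:rep0} is holomorphic on the connected set $\operatorname{int}D$, and \eqref{eq:rep0} extends by the identity theorem.

Let now $\operatorname{Im}\tau<h_1$ and $\Phi(z)=K_\varepsilon(\tau,z)\varphi_z(x)$. By \eqref{eq:Jmap}, $J(z)\ne J(\tau)$ on $\partial D$ and on $\operatorname{int}D\setminus\{\tau\}$, so $z=\tau$ is the only pole of $\Phi$ in $D$; its residue is $\varphi_\tau(x)/i\pi$. As $z\to\pm1$ in $D$ we have $|J(z)|\to\infty$, so $|\Phi|$ is at most $C_\tau|\theta^3|$ or $C_\tau|\theta^3(1-2\lambda)/J|$, which tend to $0$. Lemma~\ref{lem:move} gives $\int_{C_0}\Phi-\int_{C_1}\Phi=2\varphi_\tau(x)$.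
\end{proof}

The second representation yields the values at the nodes at once.

\begin{corollary}\label{cor:nodes}
For $m\ge1$ and $n\ge0$, $b_n^\pm(\sqrt m)=\delta_{nm}$. In particular $a_N(\sqrt N)=1$ and $\widehat a_N(\sqrt N)=0$ for $N\ge1$.
\end{corollary}

\begin{proof}
Put $x=\sqrt m$ in \eqref{eq:rep1}. The integrand $\Phi(z)=K_\varepsilon(\tau,z)e^{i\pi mz}$ is $2$-periodic in $z$, so the vertical sides of $C_1$ cancel. Since $\Phi$ has no pole in $D\cap\{\operatorname{Im}z\ge h_1\}$, Cauchy's theorem and periodicity let us raise the top side to any height $H$. As $\operatorname{Im}z\to\infty$, $J(z)\to0$ while $J(\tau)\ne0$, so $K_\varepsilon(\tau,z)$ stays bounded; and $|e^{i\pi mz}|=e^{-\pi mH}\to0$ because $m\ge1$. Thus $F_\varepsilon(\tau,\sqrt m)=e^{i\pi m\tau}$ on an open set, hence on $\mathbb H$. Compare coefficients of $e^{i\pi n\tau}$.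
\end{proof}

\subsection{Proof of Proposition~\ref{prop:D}}

For fixed $x$ both sides of the inequality $e^{c|x|}|F_\varepsilon(\tau,x)|\le C(1+1/\operatorname{Im}\tau)e^{\kappa/\operatorname{Im}\tau}$ are continuous in $\tau\in\mathbb H$, so we may take $\tau\in\operatorname{int}D$. Let $T=T(\tau)$. By \eqref{eq:cusp},
\begin{equation}\label{eq:taufac}
|\theta(\tau)(1-2\lambda(\tau))|\le CT^{1/2}e^{3\pi T/4},\qquad|\theta(\tau)J(\tau)|\le CT^{1/2}e^{7\pi T/4}.
\end{equation}
These factors grow exponentially as $\tau$ approaches a cusp, and the growth must be cancelled by the denominator of $K_\varepsilon$.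

\medskip
\noindent\emph{Step 1: choice of the contour.} We choose the contour so that on its cuspidal arcs
\begin{equation}\label{eq:denom}
|J(z)-J(\tau)|\ge C^{-1}e^{2\pi\max(s,T)} ,
\end{equation}
that is, so that there is no cancellation between $J(z)$ and $J(\tau)$. We use that $|X-\omega|\ge\max(|X|,|\omega|)$ when $X$ is real and $X\operatorname{Re}\omega\le0$, which follows from $|X-\omega|^2=X^2-2X\operatorname{Re}\omega+|\omega|^2$.

\emph{Case A: $\operatorname{Re}J(\tau)\le0$ or $|J(\tau)|\le\frac1{128}$.} Use \eqref{eq:rep0}. On $C_0$, $J(z)$ is positive, $J(z)\ge\max(\frac1{64},C^{-1}e^{2\pi s})$ and $s\ge\frac12$. Suppose $\operatorname{Re}J(\tau)\le0$. Then $|J(z)-J(\tau)|\ge\max(J(z),|J(\tau)|)$, and by Lemma~\ref{lem:cusp} either $|J(\tau)|\ge C^{-1}e^{2\pi T}$ or $T=\frac12\le s$; in both cases \eqref{eq:denom} holds. Suppose $|J(\tau)|\le\frac1{128}$. Then $|J(z)-J(\tau)|\ge\frac12J(z)\ge C^{-1}e^{2\pi s}$, and $T\le C$ by the lower bound for $|J(\tau)|$ in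 Lemma~\ref{lem:cusp}; again \eqref{eq:denom} holds.

\emph{Case B: $\operatorname{Re}J(\tau)\ge0$ and $|J(\tau)|\ge\frac1{128}$.} Then $\operatorname{Im}\tau<h_1$ by the choice of $h_1$; use \eqref{eq:rep1}. Here $|J(\tau)|\ge C^{-1}e^{2\pi T}$, by Lemma~\ref{lem:cusp} if $t(\tau)\ge\frac12$ and by $|J(\tau)|\ge\frac1{128}$ if $T=\frac12$. On the vertical sides $J(z)<0$, so $|J(z)-J(\tau)|\ge\max(|J(z)|,|J(\tau)|)$, and \eqref{eq:denom} follows from Lemma~\ref{lem:arcs}. On the top side $L$ of $C_1$ we have $|J(z)|\le\frac1{256}\le\frac12|J(\tau)|$, so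
\begin{equation}\label{eq:top}
|J(z)-J(\tau)|\ge\tfrac12|J(\tau)|\ge C^{-1}e^{2\pi T}\qquad(z\in L),
\end{equation}
while $\theta,\lambda,J$ and $\|\varphi_z\|_c$ are bounded on $L$.

Let $\Gamma$ be the chosen contour and $I_\varepsilon=\frac12\int_\Gamma K_\varepsilon(\tau,z)\varphi_z\,dz$. We claim
\begin{equation}\label{eq:claim}
\|I_\varepsilon\|_c\le CTe^{\kappa T}.
\end{equation}
This proves the proposition: $F_\varepsilon(\tau)$ is $I_\varepsilon$ or $\varphi_\tau+I_\varepsilon$, the Gaussian has norm $e^{\kappa/\operatorname{Im}\tau}$, and $T\le1/\operatorname{Im}\tau$ or $T=\frac12$ by Lemma~\ref{lem:cusp}.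

\medskip
\noindent\emph{Step 2: two elementary integrals.} Recall $T\ge\frac12\ge s_0$. Splitting at $s=T$, we have for $0<\alpha<2\pi$
\begin{equation}\label{eq:int1}
\int_{s_0}^\infty s^{-1/2}e^{\alpha s-2\pi\max(s,T)}\,ds\le s_0^{-1/2}\Bigl(\frac1\alpha+\frac1{2\pi-\alpha}\Bigr)e^{(\alpha-2\pi)T},
\end{equation}
and for $\alpha=0$
\begin{equation}\label{eq:int2}
\int_{s_0}^\infty s^{-1/2}e^{-2\pi\max(s,T)}\,ds\le\Bigl(2T^{1/2}+\frac{T^{-1/2}}{2\pi}\Bigr)e^{-2\pi T}\le CT^{1/2}e^{-2\pi T}.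
\end{equation}
Below we bound the norm of an integral by $\int|\cdot|\,\|\varphi_z\|_c\,|dz|$ and use Lemma~\ref{lem:arcs} and \eqref{eq:denom} on the two cuspidal arcs. The last term in each bracket is the contribution of $L$, bounded by \eqref{eq:top}; it is absent in Case~A.

\medskip
\noindent\emph{Step 3: $\varepsilon=-$.} On the arcs $|\theta^3(1-2\lambda)(z)|\,\|\varphi_z\|_c\,|dz|\le Cs^{-1/2}e^{(\pi/4+\kappa)s}ds$. Here $\alpha=\pi/4+\kappa$ is $\pi/4$ or $\pi$, so \eqref{eq:taufac} and \eqref{eq:int1} give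
\[
\|I_-\|_c\le CT^{1/2}e^{7\pi T/4}\Bigl(e^{(\pi/4+\kappa-2\pi)T}+e^{-2\pi T}\Bigr)\le CT^{1/2}e^{\kappa T}.
\]

\medskip
\noindent\emph{Step 4: $\varepsilon=+$, $c=0$.} On the arcs $|\theta^3J(z)|\,|dz|\le Cs^{-1/2}e^{5\pi s/4}ds$, so \eqref{eq:int1} with $\alpha=5\pi/4$ gives
\[
\|I_+\|_0\le CT^{1/2}e^{3\pi T/4}\Bigl(e^{-3\pi T/4}+e^{-2\pi T}\Bigr)\le CT^{1/2}.
\]

\medskip
\noindent\emph{Step 5: $\varepsilon=+$, $c=c_*$.} The same computation would need $\alpha=5\pi/4+\kappa=2\pi$, where the integral diverges. This is the divergence of \eqref{eq:naive}: for $s\gg T$ the kernel $K_+$ is close to a multiple of $\theta^3(z)$. We remove that part exactly. Write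
\[
K_+(\tau,z)=\theta(\tau)(1-2\lambda(\tau))\,\theta^3(z)\Bigl[1+\frac{J(\tau)}{J(z)-J(\tau)}\Bigr].
\]
By Lemma~\ref{lem:move}, $\frac12\int_\Gamma\theta^3\varphi_z\,dz=b_0^+$ for both contours, so the first term contributes $\theta(\tau)(1-2\lambda(\tau))\,b_0^+$, of norm at most $CT^{1/2}e^{3\pi T/4}$ by Lemma~\ref{lem:b0}. For the second term, $|\theta^3(z)|\,\|\varphi_z\|_{c_*}|dz|\le Cs^{-1/2}ds$ on the arcs, because the exponents $-3\pi s/4$ and $\kappa s$ cancel; also $|J(\tau)|\le Ce^{2\pi T}$, and $|J(\tau)/(J(z)-J(\tau))|\le2$ on $L$. By \eqref{eq:int2} the second term has norm at most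
\[
CT^{1/2}e^{3\pi T/4}\Bigl(e^{2\pi T}\cdot T^{1/2}e^{-2\pi T}+1\Bigr)\le CTe^{3\pi T/4}.
\]
Since $\kappa=3\pi/4$, both bounds are at most $CTe^{\kappa T}$. This proves \eqref{eq:claim} in all cases, and with it Proposition~\ref{prop:D} and Theorems~\ref{thm:bound} and~\ref{thm:main}. \hfill$\square$

\begin{remark}
The value $c_*$ is used twice in Step~5: $b_0^+$ has finite norm only for $c\le c_*$, and the factor $e^{3\pi T/4}$ in front of it is at most $e^{\kappa T}$ only for $c\ge c_*$. The second point is why the splitting is not used for $c=0$.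
\end{remark}

\section{Sharpness}\label{sec:sharp}

\begin{proof}[Proof of Theorem~\ref{thm:sharp}\,(b)]
We need $f\in E_b$ that decays no faster than $e^{-b|x|}$; we smooth $e^{-b|x|}$ so that it becomes analytic in a wide strip. Fix $A>b/2\pi$ and let $f(x)=e^{-b\sqrt{x^2+A^2}}$. For $\zeta=x+iy$ with $|y|<A$ the number $\omega=\zeta^2+A^2$ has $\operatorname{Re}\omega=x^2-y^2+A^2>x^2$, so $f$ extends holomorphically to this strip with the principal root. From $(\operatorname{Re}\sqrt\omega)^2=\frac12(|\omega|+\operatorname{Re}\omega)\ge\operatorname{Re}\omega$ we get $|f(x+iy)|\le e^{-b|x|}$. Shifting the line of integration in $\widehat f(\xi)$ to $y=-\operatorname{sgn}(\xi)\,b/2\pi$, where $|e^{-2\pi i\zeta\xi}|=e^{2\pi y\xi}=e^{-b|\xi|}$, gives $|\widehat f(\xi)|\le(2/b)e^{-b|\xi|}$. So $f\in E_b$, and $f\in S^1_1$ by Lemma~\ref{lem:dict}(ii).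

Since $\sqrt{x^2+A^2}-|x|\to0$, we have $f(\sqrt N)\ge\frac12e^{-b\sqrt N}$ for all large $N$. By Corollary~\ref{cor:nodes}, $(P_Nf-P_{N-1}f)(\sqrt N)=f(\sqrt N)$ for $N\ge1$. Hence for every $c\ge0$ and all large $N$,
\[
\|P_Nf-P_{N-1}f\|_c\ge e^{c\sqrt N}f(\sqrt N)\ge\tfrac12e^{-(b-c)\sqrt N}.
\]
One of $\|f-P_Nf\|_c$, $\|f-P_{N-1}f\|_c$ is then at least $\frac14e^{-(b-c)\sqrt N}$, so the exponent in (a) cannot be improved. For $c=b$ consecutive partial sums stay at distance at least $\frac12$, so $P_Nf$ does not converge in $E_b$.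
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:sharp}\,(c)]
Theorem~\ref{thm:bound} with $c=c_*$ gives $a_n,\widehat a_n\in E_{c_*}$. Let $c>c_*$ and $x_j=\sqrt{j+1/2}$, so that $|\sin\pi x_j^2|=1$. Since $a_0=\frac12b_0^+$, Lemma~\ref{lem:b0} gives $e^{cx_j}|a_0(x_j)|\ge\frac8{\sqrt3}e^{(c-c_*)x_j}\to\infty$, so $a_0\notin E_c$.

Since $\widehat{f_0}=f_0$, we have $P_Nf_0=\sum_{n\le N}e^{-\pi n}b_n^+$. The slowest-decaying part of $b_n^+$ is the multiple $p_n(0)b_0^+$ of $b_0^+$, and we must rule out that these parts cancel in the sum for all large $N$. Let $Q_N=\sum_{n\le N}e^{-\pi n}p_n$ and write $Q_N(X)=Q_N(0)+XR_N(X)$ with a polynomial $R_N$. By \eqref{eq:gn} and \eqref{eq:bn},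
\[
P_Nf_0=Q_N(0)\,b_0^++\rho_N,\qquad\rho_N=\frac12\int_{C_0}\theta^3J^{-1}R_N(1/J)\,\varphi_z\,dz .
\]
On $C_0$ we have $0<1/J\le64$, so $|R_N(1/J)|\le C_N$. The extra factor $J^{-1}$ improves the decay at the cusps by $e^{-2\pi s}$: Lemma~\ref{lem:arcs} gives
\[
\|\rho_N\|_{c'}\le C_{N,c'}\int_{1/2}^\infty s^{-1/2}\exp\Bigl(-\frac{11\pi}4s+\frac{c'^2}{4\pi}s\Bigr)ds<\infty\qquad\text{for }c'<\sqrt{11}\,\pi .
\]
Choose $c_*<c'<\min(c,\sqrt{11}\,\pi)$. If $Q_N(0)\ne0$, then
\[
e^{c'x_j}|P_Nf_0(x_j)|\ge\frac{16}{\sqrt3}|Q_N(0)|\,e^{(c'-c_*)x_j}-\|\rho_N\|_{c'}\to\infty,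
\]
so $\|P_Nf_0\|_c\ge\|P_Nf_0\|_{c'}=\infty$ and $P_Nf_0\notin E_c$.

It remains to show that $Q_N(0)\ne0$ for infinitely many $N$. Otherwise $e^{-\pi N}p_N(0)=Q_N(0)-Q_{N-1}(0)=0$ for all large $N$. By \eqref{eq:pn0}, $\theta(1-2\lambda)$ would be a polynomial in $e^{i\pi\tau}$, hence bounded on $\mathbb H$. But at $\tau=1+i/s$, where $w=is$, \eqref{eq:cuspform} gives
\[
\theta(\tau)(1-2\lambda(\tau))=s^{1/2}\theta_2(is)\Bigl(\frac2{\lambda(is)}-1\Bigr)\sim s^{1/2}\cdot2e^{-\pi s/4}\cdot\frac{e^{\pi s}}8=\frac14s^{1/2}e^{3\pi s/4},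
\]
which tends to $\infty$ as $s\to\infty$. This contradiction completes the proof.
\end{proof}

By part (a), $P_Nf_0\to f_0$ in $E_{c_*}$, while $f_0$ itself decays faster than any exponential. The threshold $\sqrt3\pi$ is thus a property of the basis, not of the function being expanded.

\begin{thebibliography}{9}

\bibitem{CR}
Gabriele Cassese, Jo\~ao P. G. Ramos, \emph{On the regularity of Fourier interpolation formulas}, arXiv:2503.15733 (2025).

\bibitem{RV}
Radchenko, Viazovska, \emph{Fourier interpolation on the real line}, Publ. Math. IH\'ES 129 (2019).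

\end{thebibliography}
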